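\title{Hypergraphs without ternary Berge cycles:\\ the homotopy type of the independence complex}

\begin{abstract}
We prove that if a finite hypergraph has no Berge cycle of length divisible by three, then its independence complex is contractible or homotopy equivalent to a sphere. This answers a question of Kim. The conclusion holds under the weaker hypothesis that the bipartite incidence graph has no induced cycle of length divisible by three. Kim's theorem for graphs, applied to the incidence graph and combined with Alexander duality, bounds the total Betti number by one over every field; an induction on links and deletions then turns this bound into the homotopy statement. We also give converses that characterize both hypotheses, and the analogous statement for the Alexander dual.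
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{hypergraph} $H=(V,E)$ consists of a finite set $V$ of vertices and a set $E$ of nonempty subsets of $V$, the edges. A set $S\subseteq V$ is \emph{independent} if it contains no edge, and the independent sets form the \emph{independence complex} $I(H)$, a simplicial complex on $V$. Graphs are the hypergraphs whose edges all have two elements. Every finite simplicial complex $K$ on $V$ with $\emptyset\in K$ is an independence complex: take for $E$ the subsets of $V$ that are not faces of $K$. So $I(H)$ can have any topology, and one asks which conditions on $H$ keep it simple.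

If some vertex lies in no edge, then $I(H)$ is a cone, hence contractible. If $E=\{V\}$ with $|V|=n$, then $I(H)$ is the boundary of a simplex, a sphere $\mathbb S^{n-2}$; for $n=1$ this is the complex $\{\emptyset\}$, which we therefore regard as $\mathbb S^{-1}$. Throughout, a complex is \emph{contractible} if its geometric realization is nonempty and contractible, and it is a \emph{sphere} if it is homotopy equivalent to $\mathbb S^a$ for some $a\ge -1$, where $\{\emptyset\}$ is the only complex counted as $\mathbb S^{-1}$.

Cycle graphs $C_k$ on $1,\dots,k$ show where simplicity fails. We write $13$ for $\{1,3\}$, and so on. The complex $I(C_4)$ consists of the disjoint edges $13$ and $24$, so it is $\mathbb S^0$ up to homotopy, and $I(C_5)$ is the pentagon $13,35,52,24,41$, a circle. But $I(C_3)$ is three points, that is, $\mathbb S^0\vee\mathbb S^0$, and $I(C_6)$ consists of the solid triangles $135$ and $246$ joined by the edges $14,25,36$, which is $\mathbb S^1\vee\mathbb S^1$ up to homotopy. In general \cite{Kozlov},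
\begin{equation}\label{eq:kozlov}
I(C_{3m})\simeq\mathbb S^{m-1}\vee\mathbb S^{m-1}.
\end{equation}
For graphs these cycles are the only obstruction that has to be excluded. Write $\beta(X)$ for the sum of all reduced Betti numbers of $X$. Zhang and Wu proved that $\beta(I(G))\le1$ for every graph $G$ with no induced cycle of length divisible by $3$, and the homotopy type is known as well.

\begin{theorem}[Kim \cite{Kim22}]\label{thm:kim}
If a graph $G$ has no induced cycle of length divisible by $3$, then $I(G)$ is contractible or a sphere.
\end{theorem}

In a hypergraph, a \emph{Berge cycle} of length $k\ge2$ is a sequence $x_1e_1x_2e_2\cdots x_ke_k$ of distinct vertices $x_1,\dots,x_k$ and distinct edges $e_1,\dots,e_k$ with $x_i,x_{i+1}\in e_i$ for all $i$, indices taken modulo $k$. It is \emph{ternary} if $3\mid k$. It is known that $\beta(I(H))\le1$ when $H$ has no ternary Berge cycle. The following question comes from Kim's paper \cite{Kim24}.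

\begin{quote}
If a hypergraph $H$ has no ternary Berge cycle, is $I(H)$ contractible or a sphere?
\end{quote}

The graph case suggests a positive answer. The Betti bound alone does not give it, since small Betti numbers do not determine a homotopy type (Remark~\ref{rem:needed}). We prove that the answer is yes, under a weaker hypothesis.

The \emph{incidence graph} $B(H)$ is the bipartite graph on $V\sqcup E$ in which $x\in V$ and $e\in E$ are adjacent when $x\in e$. A cycle of $B(H)$ alternates between $V$ and $E$, so the cycles of length $2k$ in $B(H)$ are exactly the Berge cycles of length $k$ in $H$. As $3\mid 2k$ if and only if $3\mid k$, the cycles of $B(H)$ of length divisible by $3$ are exactly the ternary Berge cycles. We call a Berge cycle \emph{induced} if the corresponding cycle of $B(H)$ is induced, that is, if $x_i\in e_j$ only for $j\in\{i-1,i\}$. Let $\mathcal T$ be the class of hypergraphs with no induced ternary Berge cycle. Equivalently, $H\in\mathcal T$ if and only if the graph $B(H)$ satisfies the hypothesis of Theorem~\ref{thm:kim}. Every hypergraph with no ternary Berge cycle lies in $\mathcal T$.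

\begin{theorem}\label{thm:main}
If $H$ has no ternary Berge cycle, then $I(H)$ is contractible or a sphere. More generally, this holds for every $H\in\mathcal T$.
\end{theorem}

The class $\mathcal T$ is strictly larger. The hypergraph with edges $123,234,345$ has the ternary Berge cycle $2\,(234)\,4\,(345)\,3\,(123)$. Any ternary Berge cycle in it uses all three edges and hence the vertex $3$, the only common vertex of $123$ and $345$; since $3\in 234$, no such cycle is induced.

For a graph $G$, the word ``induced'' has two meanings that should be kept apart. Every Berge cycle of $G$ is induced in our sense, because $e_j=\{x_j,x_{j+1}\}$. So $G\in\mathcal T$ means that $G$ has no cycle at all of length divisible by $3$, and for graphs Theorem~\ref{thm:main} is a special case of Theorem~\ref{thm:kim}. For example, $C_6$ with the chord $14$ has only $4$-cycles as induced cycles but is not in $\mathcal T$.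

\begin{corollary}\label{cor:parity}
For $H\in\mathcal T$, the number of independent sets of even size minus the number of independent sets of odd size lies in $\{-1,0,1\}$. It is $0$ if and only if $I(H)$ is contractible.
\end{corollary}

The conclusion of Theorem~\ref{thm:main} does not by itself exclude ternary cycles, since adding an isolated vertex makes any $I(H)$ contractible. It does exclude them when it is required of all suitable substructures. For $W\subseteq V$ and $\mathcal F\subseteq E$ with $f\cap W\ne\emptyset$ for all $f\in\mathcal F$, the \emph{trace} of $\mathcal F$ on $W$ is the hypergraph $H[W,\mathcal F]=(W,\{f\cap W:f\in\mathcal F\})$.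

\begin{theorem}\label{thm:converse}
Let $H=(V,E)$ be a hypergraph.
\begin{itemize}
\item[(a)] $H$ has no ternary Berge cycle if and only if $I(H')$ is contractible or a sphere for every hypergraph $H'=(V',E')$ with $V'\subseteq V$ that admits an injection $\varphi:E'\to E$ with $f\subseteq\varphi(f)$ for all $f\in E'$.
\item[(b)] $H$ has no induced ternary Berge cycle if and only if $I(H[W,\mathcal F])$ is contractible or a sphere for every trace $H[W,\mathcal F]$.
\end{itemize}
In both parts, ``contractible or a sphere'' may be replaced by ``$\beta_{\mathbb Q}\le1$'', where $\beta_{\mathbb Q}$ is the sum of the reduced rational Betti numbers.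
\end{theorem}

The hypergraphs $H'$ in (a) are those obtained from $H$ by discarding edges, shrinking edges to nonempty subsets, and discarding vertices that lie in no remaining edge.

The \emph{Alexander dual} of a complex $K$ on the ground set $V$ is $K^\vee=\{\sigma\subseteq V:V\setminus\sigma\notin K\}$. For $K=I(H)$, the set $V\setminus\sigma$ fails to be independent exactly when it contains an edge, so
\begin{equation}\label{eq:dual}
I(H)^\vee=\{\sigma\subseteq V:\ \sigma\cap e=\emptyset\text{ for some }e\in E\}.
\end{equation}
A complex with no faces at all, not even $\emptyset$, is called \emph{void}.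

\begin{theorem}\label{thm:dual}
If $H=(V,E)\in\mathcal T$, then $I(H)^\vee$ is void, contractible, or a sphere; it is void if and only if $E=\emptyset$.
\end{theorem}

The proof of Theorem~\ref{thm:main} has a homological half and a homotopical half. In Section~\ref{sec:betti} we show that $I(H)$ and $I(B(H))$ have the same total Betti number over every field, so that Theorem~\ref{thm:kim} bounds it by $1$. We do not use the bound on $\beta(I(H))$ quoted above, because the second half needs the bound over every field. In Section~\ref{sec:homotopy} we show that in a class of complexes closed under suitable links and deletions, this bound forces every member to be contractible or a sphere. Section~\ref{sec:closure} supplies the closure and proves Theorems~\ref{thm:main} and~\ref{thm:dual}; Section~\ref{sec:converse} proves Theorem~\ref{thm:converse}.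

\section{Conventions and topological tools}\label{sec:tools}

A complex $K$ on a finite ground set $V$ is a family of subsets of $V$ closed under taking subsets. All complexes contain $\emptyset$ unless they are called void; $I(H)$ contains $\emptyset$ because edges are nonempty. A \emph{vertex of $K$} is an element $v$ with $\{v\}\in K$. The ground set may contain other elements: $v\in V$ is a vertex of $I(H)$ if and only if $\{v\}\notin E$. The \emph{full simplex} on $V$ is $2^V$, which is $\{\emptyset\}$ when $V=\emptyset$. We write $\sigma\cup v$ and $\sigma\setminus v$ for $\sigma\cup\{v\}$ and $\sigma\setminus\{v\}$.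

Reduced homology $\widetilde H_i(K;\mathbb F)$ over a field $\mathbb F$ is the homology of the augmented chain complex $\widetilde C(K)$, whose term of degree $i\ge-1$ has the faces with $i+1$ elements as a basis. Put
\[
\beta_{\mathbb F}(K)=\sum_{i\ge-1}\dim_{\mathbb F}\widetilde H_i(K;\mathbb F),
\]
and call $K$ \emph{acyclic} (over $\mathbb F$) if $\beta_{\mathbb F}(K)=0$. Contractible complexes are acyclic. If $K\simeq\mathbb S^a$, then the reduced homology is one copy of the coefficients in degree $a$; this includes $K=\{\emptyset\}$, $a=-1$.

For a complex $L$ and a new element $v$, the \emph{cone} $v*L=L\cup\{\sigma\cup v:\sigma\in L\}$ is contractible; for $L=\{\emptyset\}$ it is a point. A full simplex on a nonempty set is a cone. For a vertex $v$ of $K$, the \emph{link} and the \emph{deletion} are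
\[
\operatorname{lk}_K(v)=\{\sigma: v\notin\sigma,\ \sigma\cup v\in K\},\qquad \operatorname{del}_K(v)=\{\sigma\in K:v\notin\sigma\}.
\]
With $L=\operatorname{lk}_K(v)$ and $D=\operatorname{del}_K(v)$ we have $L\subseteq D$, and sorting faces by whether they contain $v$ gives
\begin{equation}\label{eq:decomp}
K=D\cup(v*L),\qquad D\cap(v*L)=L .
\end{equation}
Thus $K$ is obtained from $D$ by attaching a cone along the inclusion $\iota:L\to D$.

We use the following standard facts. In (T1) and (T2), $K=A\cup B$ for subcomplexes $A$ and $B$.
\begin{itemize}
\item[(T1)] \emph{Mayer--Vietoris.} The sequence $0\to\widetilde C(A\cap B)\to\widetilde C(A)\oplus\widetilde C(B)\to\widetilde C(K)\to0$, with maps $c\mapsto(c,-c)$ and $(a,b)\mapsto a+b$, is exact and yields a long exact sequence in reduced homology, in all degrees $\ge-1$.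
\item[(T2)] \emph{Gluing.} If the inclusion $A\cap B\to A$ is a homotopy equivalence, then so is $B\to K$. Indeed, a subcomplex whose inclusion is a homotopy equivalence is a strong deformation retract, and a deformation of $A$ onto $A\cap B$ that fixes $A\cap B$ extends to $K$ by the identity on $B$.
\item[(T3)] \emph{Collapsing.} If $A\subseteq K$ is a contractible subcomplex, then $K\simeq K/A$.
\item[(T4)] \emph{Hopf's theorem.} For $a\ge1$, two maps $\mathbb S^a\to\mathbb S^a$ of the same degree are homotopic. So a map of degree $\pm1$ is homotopic to the identity or to a reflection, and is a homotopy equivalence.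
\item[(T5)] \emph{Combinatorial Alexander duality} (see, e.g., \cite{BT}). If $K$ is a nonvoid complex on a ground set $V$ with $|V|=n$ and $K\ne2^V$, then $\widetilde H_i(K^\vee;\mathbb F)\cong\widetilde H^{\,n-i-3}(K;\mathbb F)$ for all $i$. Over a field, homology and cohomology have equal dimensions, so $\beta_{\mathbb F}(K^\vee)=\beta_{\mathbb F}(K)$.
\end{itemize}

\section{Three hypergraphs on four vertices}\label{sec:examples}

The decomposition \eqref{eq:decomp} invites an induction on the number of vertices. If $L$ or $D$ is contractible, the step is routine. The difficulty appears when both are spheres, and the first example shows that their homotopy types then do not determine that of $K$.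

\begin{example}\label{ex:pair}
On $V=\{1,2,3,4\}$ let $P$ have edges $12,24,34$ (a path) and let $Q$ have edges $123,14,24,34$. Take $v=1$. In both cases the edges avoiding $1$ are $24$ and $34$, so the deletion $D$ is the segment $23$ together with the point $4$, and $D\simeq\mathbb S^0$. For $P$ the link consists of the points $3$ and $4$; for $Q$ it consists of the points $2$ and $3$. Both links are $\mathbb S^0$.

For $P$ the two points lie in different components of $D$, so $\iota$ is a homotopy equivalence, and $I(P)$ is the path $23,31,14$, which is contractible. For $Q$ both points lie on the segment $23$, so $\iota$ is zero on $\widetilde H_0$, and $I(Q)$ is the circle $12,23,31$ together with the point $4$, with $\beta_{\mathbb F}=2$. The hypergraph $Q$ has the induced ternary Berge cycle $1\,(14)\,4\,(24)\,2\,(123)$.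
\end{example}

So one must control the map $\iota$, about which the induction says nothing. What separates $P$ from $Q$ is the total Betti number of the whole complex. If we know in advance that $\beta_{\mathbb F}(K)\le1$, then $\iota$ cannot vanish on homology. Such a bound has to come from outside the induction, and the hypothesis $H\in\mathcal T$ points to the source: it says that Theorem~\ref{thm:kim} applies to $B(H)$. The next example shows how $I(B(H))$ is related to $I(H)$.

\begin{example}\label{ex:incidence}
Let $H$ have vertices $1,2,3,4$ and edges $e=123$, $f=34$. The complex $K=I(H)$ has maximal faces $124,13,23$, so $K\simeq\mathbb S^1$. By \eqref{eq:dual}, $K^\vee$ has as maximal faces the complements $4$ and $12$ of the edges, so $K^\vee\simeq\mathbb S^0$, in agreement with (T5) for $n=4$, $i=0$. An independent set of $B(H)$ consists of some edges and some vertices lying in none of them. So $X=I(B(H))$ has maximal faces $1234$, $4e$, $ef$ and $12f$. It is the union of the tetrahedron $1234$ and the subcomplex $Y$ with maximal faces $4e,ef,12f$, a triangle with a path attached. Both pieces are contractible, and they meet in the point $4$ and the segment $12$, which is $K^\vee$. Two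 contractible pieces glued along $\mathbb S^0$ form a circle: $X\simeq\mathbb S^1$. All three complexes have $\beta_{\mathbb F}=1$.
\end{example}

\section{The incidence graph determines the Betti numbers}\label{sec:betti}

The pattern of Example~\ref{ex:incidence} holds for every hypergraph, with no hypothesis on cycles.

\begin{lemma}\label{lem:incidence}
Let $H=(V,E)$ be a hypergraph with $E\neq\emptyset$ and $|V|=n$, and let $\mathbb F$ be a field. Then for all $i$,
\[
\widetilde H_i(I(B(H));\mathbb F)\cong\widetilde H_{i-1}(I(H)^\vee;\mathbb F)\cong\widetilde H^{\,n-i-2}(I(H);\mathbb F).
\]
In particular $\beta_{\mathbb F}(I(B(H)))=\beta_{\mathbb F}(I(H)^\vee)=\beta_{\mathbb F}(I(H))$.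
\end{lemma}

\begin{proof}
Put $K=I(H)$ and $X=I(B(H))$. Since $E\ne\emptyset$, we have $V\neq\emptyset$, $K\ne2^V$ and $\emptyset\in K^\vee$. The second isomorphism is (T5) in degree $i-1$.

For $\sigma\subseteq V$ let $E_\sigma=\{e\in E:e\cap\sigma=\emptyset\}$. By \eqref{eq:dual}, $\sigma\in K^\vee$ if and only if $E_\sigma\ne\emptyset$. The faces of $X$ are the sets $\sigma\cup\tau$ with $\sigma\subseteq V$ and $\tau\subseteq E_\sigma$. Let
\[
Y=\{\sigma\cup\tau\in X:\sigma\in K^\vee\},
\]
a subcomplex because $K^\vee$ and $X$ are closed under subsets. A face $\sigma\cup\tau$ with $\tau\ne\emptyset$ has $E_\sigma\ne\emptyset$ and lies in $Y$; a face with $\tau=\emptyset$ lies in $2^V$. Hence $X=2^V\cup Y$, and $2^V\cap Y=K^\vee$. The simplex $2^V$ is acyclic. If $Y$ is acyclic too, the middle terms of the sequence (T1) vanish, and the first isomorphism follows.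

The complex $Y$ need not be a cone, but over each $\sigma\in K^\vee$ it has the full simplex on the nonempty set $E_\sigma$. We use this by adding the sets $\sigma$ in order of size. Let $Y_k=\{\sigma\cup\tau\in Y:|\sigma|\le k\}$, so that $Y_0\subseteq Y_1\subseteq\dots\subseteq Y_n=Y$ are subcomplexes. The complex $Y_0$ is the full simplex on $E_\emptyset=E\ne\emptyset$, which is acyclic. Let $k\ge1$ and orient faces by a linear order in which $V$ precedes $E$. For $|\sigma|=k$, the boundary of $\sigma\cup\tau$ is the sum of terms that remove an element of $\sigma$, which lie in $\widetilde C(Y_{k-1})$, and of $(-1)^k$ times the terms $\sigma\cup\tau'$, where $\tau'$ runs with its usual sign through the boundary of $\tau$. So $\widetilde C(Y_k)/\widetilde C(Y_{k-1})$ is a direct sum over the $\sigma\in K^\vee$ with $|\sigma|=k$. The summand of $\sigma$ has the basis $\sigma\cup\tau$, $\tau\subseteq E_\sigma$, including $\tau=\emptyset$, and it is $\widetilde C(2^{E_\sigma})$ shifted by $k$ degrees, with the differential multiplied by $(-1)^k$. It is exact because $E_\sigma\ne\emptyset$. The long exact sequence of the pair gives $\widetilde H_j(Y_k;\mathbb F)\cong\widetilde H_j(Y_{k-1};\mathbb F)$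 for all $j$, and by induction $Y$ is acyclic.
\end{proof}

As a check, $B(C_3)=C_6$, and the lemma gives $\widetilde H_1(I(C_6);\mathbb F)\cong\widetilde H^0(I(C_3);\mathbb F)$; both have dimension $2$.

\begin{proposition}\label{prop:betti}
If $H\in\mathcal T$, then $\beta_{\mathbb F}(I(H))\le1$ for every field $\mathbb F$. If moreover $E\neq\emptyset$, then $\beta_{\mathbb F}(I(H)^\vee)\le1$ for every field $\mathbb F$.
\end{proposition}

\begin{proof}
If $E=\emptyset$, then $I(H)=2^V$, and $\beta_{\mathbb F}$ is $0$ for $V\ne\emptyset$ and $1$ for $V=\emptyset$. If $E\ne\emptyset$, then $I(B(H))$ is contractible or a sphere by Theorem~\ref{thm:kim}, so $\beta_{\mathbb F}(I(B(H)))\le1$ for every $\mathbb F$, and Lemma~\ref{lem:incidence} applies.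
\end{proof}

This is the only place where the hypothesis on cycles produces topological information. Because Theorem~\ref{thm:kim} determines a homotopy type, it yields the bound over all fields at once. Alexander duality, however, transports only homology, so the homotopy type of $I(H)$ has to be rebuilt.

\section{From Betti numbers to homotopy type}\label{sec:homotopy}

\begin{proposition}\label{prop:upgrade}
Let $\mathcal C$ be a class of finite nonvoid simplicial complexes such that
\begin{itemize}
\item[(1)] $\beta_{\mathbb F}(K)\le1$ for every $K\in\mathcal C$ and every field $\mathbb F$;
\item[(2)] every $K\in\mathcal C$ with at least one vertex has a vertex $v$ with $\operatorname{lk}_K(v)\in\mathcal C$ and $\operatorname{del}_K(v)\in\mathcal C$.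
\end{itemize}
Then every $K\in\mathcal C$ is contractible or a sphere.
\end{proposition}

\begin{proof}
We use induction on the number of vertices of $K$. If there are none, $K=\{\emptyset\}=\mathbb S^{-1}$. Otherwise take $v$ as in (2), and let $L$, $D$ and $\iota:L\to D$ be as in \eqref{eq:decomp}. Both $L$ and $D$ have fewer vertices than $K$, so each is contractible or a sphere.

\emph{Case 1: $L$ is contractible.} The inclusion $L\to v*L$ is a map between contractible spaces, hence a homotopy equivalence. By (T2) with $A=v*L$ and $B=D$, we get $K\simeq D$.

\emph{Case 2: $D$ is contractible and $L\simeq\mathbb S^a$.} If $a=-1$, then $L=\{\emptyset\}$, and $K$ is the disjoint union of $D$ and the point $v$, so $K\simeq\mathbb S^0$. If $a\ge0$, then (T3) and \eqref{eq:decomp} give $K\simeq K/D\cong(v*L)/L$. A cone with its base collapsed to a point is the suspension $\Sigma L$, and $\Sigma L\simeq\Sigma\mathbb S^a\cong\mathbb S^{a+1}$.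

\emph{Case 3: $L\simeq\mathbb S^a$ and $D\simeq\mathbb S^b$.} We show that $K$ is contractible. Since $v*L$ is acyclic, (T1) gives for every field $\mathbb F$ the exact sequence
\[
\cdots\to\widetilde H_i(L;\mathbb F)\xrightarrow{\ \iota_*\ }\widetilde H_i(D;\mathbb F)\to\widetilde H_i(K;\mathbb F)\to\widetilde H_{i-1}(L;\mathbb F)\xrightarrow{\ \iota_*\ }\widetilde H_{i-1}(D;\mathbb F)\to\cdots
\]
(up to the sign of $\iota_*$). So $\dim\widetilde H_i(K;\mathbb F)$ is the dimension of the cokernel of $\iota_*$ in degree $i$ plus the dimension of its kernel in degree $i-1$. Let $r$ be the sum of the ranks of $\iota_*$ over all degrees. Summing over $i$,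
\begin{equation}\label{eq:rank}
\beta_{\mathbb F}(K)=(\beta_{\mathbb F}(D)-r)+(\beta_{\mathbb F}(L)-r)=2-2r .
\end{equation}
By (1), $r\ge1$. The homology of $L$ lies in degree $a$ and that of $D$ in degree $b$, so $a=b$, and $\iota_*$ is nonzero in degree $a$, for every field.

On $\widetilde H_a(\,\cdot\,;\mathbb Z)$ the map $\iota_*:\mathbb Z\to\mathbb Z$ is multiplication by an integer $d$, defined up to sign. Since $\widetilde H_{a-1}(\,\cdot\,;\mathbb Z)=0$ for $L$ and for $D$, the universal coefficient theorem identifies $\widetilde H_a(\,\cdot\,;\mathbb F_p)$ naturally with $\widetilde H_a(\,\cdot\,;\mathbb Z)\otimes\mathbb F_p$, so over $\mathbb F_p$ the map $\iota_*$ is multiplication by $d$ modulo $p$. It is nonzero, so no prime divides $d$, and $d=\pm1$.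

We claim that $\iota$ is a homotopy equivalence. If $a=-1$, then $L=D=\{\emptyset\}$ and $\iota$ is the identity. If $a=0$, then each of $L$ and $D$ has two components, each contractible. The group $\widetilde H_0(L;\mathbb Z)$ is generated by the difference of two points in different components, and its image is nonzero, so $\iota$ is a bijection on components; on each component it is a map between contractible spaces. If $a\ge1$, composing $\iota$ with homotopy equivalences $\mathbb S^a\to L$ and $D\to\mathbb S^a$ gives a self-map of $\mathbb S^a$ of degree $\pm1$. It is a homotopy equivalence by (T4), and hence so is $\iota$.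

Now (T2) with $A=D$ and $B=v*L$ shows that $v*L\to K$ is a homotopy equivalence, so $K$ is contractible.
\end{proof}

\begin{remark}\label{rem:needed}
Hypothesis (1) is used only in Case 3, and there the prime fields $\mathbb F_p$ suffice. A single field does not suffice for this step. Let $K$ be a triangulation of the real projective plane and $v$ a vertex. Then $D$ is a M\"obius band and $L$ is its boundary circle, so $L\simeq D\simeq\mathbb S^1$ and $d=\pm2$. By \eqref{eq:rank}, $\beta_{\mathbb F}(K)=0$ in characteristic different from $2$, while $\beta_{\mathbb F_2}(K)=2$, so $K$ is neither contractible nor a sphere.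

Hypothesis (2) cannot be dropped either. Triangulate the presentation complex of $\langle s,t\mid s^3(st)^{-2},\,t^5(st)^{-2}\rangle$. Its cellular boundary map from degree $2$ to degree $1$ has rows $(1,-2)$ and $(-2,3)$ and determinant $-1$, so the complex is acyclic over every field and is not a sphere. Its fundamental group is nontrivial, since $s\mapsto(1\,5\,3)$, $t\mapsto(1\,2\,3\,4\,5)$, $st\mapsto(1\,2)(3\,4)$ (composing from right to left) respects the relations. So it is not contractible.
\end{remark}

\section{Deleting and contracting a vertex}\label{sec:closure}

To apply Proposition~\ref{prop:upgrade} we express links and deletions of $I(H)$ as independence complexes and check that they stay in $\mathcal T$. Let $H=(V,E)$, $v\in V$ and $V'=V\setminus v$. Define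
\[
H\backslash v=(V',\{e\in E:v\notin e\}),\qquad H/v=(V',\{e\setminus v:e\in E\}),
\]
the second only when $\{v\}\notin E$, so that its edges are nonempty. If $H$ is a graph, then $H/v$ has the singleton edge $\{u\}$ for each neighbor $u$ of $v$; this is why singleton edges are allowed.

\begin{lemma}\label{lem:minors}
Let $K=I(H)$ and $\rho\subseteq V'$. Then $\rho\in K$ if and only if $\rho\in I(H\backslash v)$. If $\{v\}\notin E$, then $\rho\cup v\in K$ if and only if $\rho\in I(H/v)$. In particular, for a vertex $v$ of $K$,
\[
\operatorname{del}_K(v)=I(H\backslash v),\qquad\operatorname{lk}_K(v)=I(H/v).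
\]
\end{lemma}

\begin{proof}
An edge contained in $\rho$ avoids $v$, which gives the first claim. For the second, $e\subseteq\rho\cup v$ if and only if $e\setminus v\subseteq\rho$.
\end{proof}

Both operations are traces on $V'$: of the edges avoiding $v$ for $H\backslash v$, and of all edges for $H/v$. Traces are the operations that respect induced subgraphs of the incidence graph.

\begin{lemma}\label{lem:trace}
The incidence graph of a trace $H[W,\mathcal F]$ is isomorphic to an induced subgraph of $B(H)$. Hence every trace of a hypergraph in $\mathcal T$ is in $\mathcal T$. In particular, if $H\in\mathcal T$, then $H\backslash v\in\mathcal T$, and $H/v\in\mathcal T$ when $\{v\}\notin E$.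
\end{lemma}

\begin{proof}
Different members of $\mathcal F$ may have the same intersection with $W$. For each edge $g$ of the trace choose one $\psi(g)\in\mathcal F$ with $\psi(g)\cap W=g$; then $\psi$ is injective. For $x\in W$ we have $x\in g$ if and only if $x\in\psi(g)$. So the identity on $W$ together with $\psi$ is an isomorphism from $B(H[W,\mathcal F])$ onto the subgraph of $B(H)$ induced on $W$ and the chosen edges. An induced cycle of an induced subgraph is an induced cycle of $B(H)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\mathcal C=\{I(H):H\in\mathcal T\}$. Condition (1) of Proposition~\ref{prop:upgrade} is Proposition~\ref{prop:betti}. If $v$ is any vertex of $I(H)$, then $\{v\}\notin E$, and by Lemmas~\ref{lem:minors} and~\ref{lem:trace} the link $I(H/v)$ and the deletion $I(H\backslash v)$ lie in $\mathcal C$, which is condition (2). So $I(H)$ is contractible or a sphere for every $H\in\mathcal T$, and $\mathcal T$ contains every hypergraph with no ternary Berge cycle.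
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:parity}]
A face $\sigma$ is a basis element of degree $|\sigma|-1$ in $\widetilde C(I(H))$. By the Euler--Poincar\'e formula, the difference in question is
\[
\sum_{\sigma\in I(H)}(-1)^{|\sigma|}=-\sum_{i\ge-1}(-1)^i\dim\widetilde H_i(I(H);\mathbb Q).
\]
This is $0$ if $I(H)$ is contractible and $(-1)^{a+1}$ if $I(H)\simeq\mathbb S^a$, and by Theorem~\ref{thm:main} one of these cases occurs.
\end{proof}

For the Alexander dual we run the same induction. Duality exchanges the roles of $H\backslash v$ and $H/v$. The one new feature is a vertex $v$ of $K^\vee$ with $\{v\}\in E$, for which $H/v$ is undefined; the deletion is then a full simplex, so we add the full simplices to the class.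

\begin{proof}[Proof of Theorem~\ref{thm:dual}]
By \eqref{eq:dual}, $\emptyset\in I(H)^\vee$ if and only if $E\ne\emptyset$, which gives the statement on voidness. Let $\mathcal C^*$ consist of all full simplices, including $\{\emptyset\}$, and all complexes $I(H)^\vee$, the dual taken with respect to the vertex set of $H$, where $H\in\mathcal T$ has at least one edge. Condition (1) of Proposition~\ref{prop:upgrade} holds by Proposition~\ref{prop:betti}, full simplices being the complexes $I(H)$ with $E=\emptyset$. Condition (2) holds for a full simplex $2^V$, where link and deletion of $v$ are both $2^{V'}$.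

Let $H=(V,E)\in\mathcal T$ with $E\ne\emptyset$, let $K=I(H)$, and let $v$ be a vertex of $K^\vee$. By \eqref{eq:dual} some edge avoids $v$, so $H\backslash v$ has an edge. Let $\sigma\subseteq V'$ and $\rho=V'\setminus\sigma$; duals of $I(H\backslash v)$ and $I(H/v)$ are taken with respect to $V'$.

\emph{Link.} We have $V\setminus(\sigma\cup v)=\rho$. So $\sigma\cup v\in K^\vee$ if and only if $\rho\notin K$, which by Lemma~\ref{lem:minors} means $\rho\notin I(H\backslash v)$. Hence $\operatorname{lk}_{K^\vee}(v)=I(H\backslash v)^\vee$.

\emph{Deletion.} We have $V\setminus\sigma=\rho\cup v$. So $\sigma\in K^\vee$ if and only if $\rho\cup v\notin K$. If $\{v\}\in E$, this holds for all $\sigma$, and $\operatorname{del}_{K^\vee}(v)=2^{V'}$. If $\{v\}\notin E$, it means $\rho\notin I(H/v)$ by Lemma~\ref{lem:minors}, so $\operatorname{del}_{K^\vee}(v)=I(H/v)^\vee$, and $H/v$ has an edge because $H$ does.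

By Lemma~\ref{lem:trace} these complexes lie in $\mathcal C^*$, and Proposition~\ref{prop:upgrade} completes the proof.
\end{proof}

\section{Ternary cycles are the only obstructions}\label{sec:converse}

The two parts of Theorem~\ref{thm:converse} correspond to the two ways of passing to a subgraph of $B(H)$: the hypergraphs $H'$ in (a) give subgraphs, and traces give induced subgraphs.

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
In each part consider three statements: the condition on cycles, the condition that all the complexes named are contractible or spheres, and the condition that all of them have $\beta_{\mathbb Q}\le1$. The second implies the third. We show that the first implies the second and that the third implies the first.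

(a) Suppose that $H$ has no ternary Berge cycle, and let $H'$ and $\varphi$ be as stated. If $x_1f_1\cdots x_kf_k$ is a Berge cycle of $H'$, then $x_1\varphi(f_1)\cdots x_k\varphi(f_k)$ is a Berge cycle of $H$ of the same length: the edges $\varphi(f_i)$ are distinct because $\varphi$ is injective, and $x_i,x_{i+1}\in f_i\subseteq\varphi(f_i)$. So $H'$ has no ternary Berge cycle, and Theorem~\ref{thm:main} applies to $H'$.

Suppose now that $x_1e_1\cdots x_ke_k$ is a Berge cycle of $H$ with $k=3m$. Let $H'$ have vertices $x_1,\dots,x_k$ and edges $\{x_i,x_{i+1}\}$, $1\le i\le k$. These $k$ sets are distinct because $k\ge3$, so $\varphi(\{x_i,x_{i+1}\})=e_i$ is a well-defined injection with $f\subseteq\varphi(f)$. The hypergraph $H'$ is the cycle graph $C_{3m}$, and \eqref{eq:kozlov} gives $\beta_{\mathbb Q}(I(H'))=2$.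

(b) If $H\in\mathcal T$, then every trace is in $\mathcal T$ by Lemma~\ref{lem:trace}, and Theorem~\ref{thm:main} applies. If $x_1e_1\cdots x_ke_k$ is an induced Berge cycle with $k=3m$, take $W=\{x_1,\dots,x_k\}$ and $\mathcal F=\{e_1,\dots,e_k\}$. Since the cycle is induced, $e_i\cap W=\{x_i,x_{i+1}\}$. So $H[W,\mathcal F]$ is $C_{3m}$, and again $\beta_{\mathbb Q}=2$.
\end{proof}

No length $3m$ can be dropped from the list of forbidden lengths in Theorem~\ref{thm:main}. The incidence graph of $C_{3m}$ is the cycle $C_{6m}$, so $C_{3m}$ has a single Berge cycle up to rotation and reversal, of length $3m$, while $\beta(I(C_{3m}))=2$ by \eqref{eq:kozlov}.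

\begin{thebibliography}{9}

\bibitem{BT}
Bj\"orner and Tancer, Discrete Comput. Geom. 42 (2009).

\bibitem{Kim22}
J. Kim, European J. Combin. 104 (2022).

\bibitem{Kim24}
Jinha Kim, \emph{Topology of independence complexes and cycle structure of hypergraphs}, arXiv:2408.14321 (2024).

\bibitem{Kozlov}
Kozlov, J. Combin. Theory Ser. A 88 (1999).

\end{thebibliography}
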